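\title{Integers of length six in quartic fields containing $\sqrt{3}$}

\begin{abstract}
Let $s\ge 17$ be squarefree with $s\equiv 1\pmod 4$ and $3\nmid s$. We prove that the ring of integers of $\mathbb{Q}(\sqrt3,\sqrt s)$ contains a sum of six squares that is not a sum of five squares, and we determine the values of $s$ for which an explicit candidate $\alpha_s$ has this property. The same lower bound for the Pythagoras number holds for the orders $\mathbb{Z}[\sqrt3,\frac{1+\sqrt s}{2}]$ with non-square $s\equiv1\pmod4$, $s\ge17$, $s\ne21$, and for all but finitely many totally real quartic fields containing $\sqrt3$. The proof is by hand. It rests on one binary quadratic form over $\mathbb{Z}[\sqrt3]$ that needs six squares of linear forms, and on the Cauchy--Schwarz inequality.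
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $R$ be a commutative ring and let $\sum R^2$ be the set of finite sums of squares of elements of $R$. The \emph{length} $\ell(\beta)$ of $\beta\in\sum R^2$ is the least number of squares of elements of $R$ whose sum is $\beta$, and the \emph{Pythagoras number} of $R$ is
\[
\mathcal{P}(R)=\sup\Bigl\{\ell(\beta):\beta\in\textstyle\sum R^2\Bigr\}.
\]
By Lagrange's theorem, and because $7$ is not a sum of three squares, $\mathcal{P}(\mathbb{Z})=4$. When the ring grows, two effects compete. More squares are available, so old elements may become shorter: $7=2^2+(\sqrt3)^2$ has length at most $2$ in $\mathbb{Z}[\sqrt3]$. But there are also new sums of squares, and these may be longer than any old one.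

In an order of a totally real field the length of a single element $\beta$ can be found by a finite search: if $\beta=\sum x_i^2$, then $\operatorname{Tr}(x_i^2)\le\operatorname{Tr}(\beta)$, and only finitely many $x$ satisfy this bound. A lower bound for $\mathcal{P}$ in one field can therefore be certified by a computation. A lower bound in infinitely many fields needs a reason that does not depend on the field.

Let $s\equiv1\pmod4$ be a positive integer that is not a square. Let $f$ be the largest odd integer with $f\le\sqrt s$ and $c$ the smallest odd integer with $c\ge\sqrt s$, and put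
\begin{equation}\label{eq:alpha}
\begin{split}
\alpha_s={}&1^2+\Bigl(\frac{f+\sqrt s}{2}\Bigr)^2+\Bigl(\frac{f+\sqrt s}{2}\Bigr)^2+\Bigl(\frac{c+\sqrt s}{2}\Bigr)^2\\
&+\Bigl(\frac{(1+\sqrt3)(c+\sqrt s)}{2}\Bigr)^2+\Bigl(1-\frac{\sqrt3\,(f+\sqrt s)}{2}\Bigr)^2 .
\end{split}
\end{equation}
Suppose that $s$ is squarefree and $3\nmid s$, and let $\mathcal{O}_K$ be the ring of integers of the totally real biquadratic field $K=\mathbb{Q}(\sqrt3,\sqrt s)$. For $17\le s<15000$, $315^2<s<317^2$, $999^2<s<1001^2$ and $3161^2<s<3165^2$, it is verified by computer in \cite{Dombek} that $\mathcal{P}(\mathcal{O}_K)\ge6$: for $s=29$ there is an element of length $6$ and trace $314$, and for the other $s$ in these ranges $\ell(\alpha_s)=6$. It is remarked in \cite{Dombek} that this possibly holds for all $s\equiv1\pmod4$ with $s\ge17$. The question is thus whether $\mathcal{P}(\mathcal{O}_K)\ge6$ for every such $s\ge17$, and whether $\ell(\alpha_s)=6$ for every such $s\ne29$. The answer to both parts is yes.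

\begin{theorem}\label{thm:main}
Let $s\ge17$ be squarefree with $s\equiv1\pmod4$ and $3\nmid s$, and let $K=\mathbb{Q}(\sqrt3,\sqrt s)$. Then $\mathcal{P}(\mathcal{O}_K)\ge6$. If $s\ne29$, then $\ell(\alpha_s)=6$ in $\mathcal{O}_K$. If $s=29$ and $\mu=\frac{5+\sqrt{29}}{2}$, then
\[
\beta=(7+2\sqrt3)+2(2+\sqrt3)\mu+(7+2\sqrt3)\mu^2
\]
has $\ell(\beta)=6$ in $\mathcal{O}_K$.
\end{theorem}

The exceptions for $\alpha_s$ are genuine, and the proof does not need the order to be maximal.

\begin{theorem}\label{thm:orders}
\begin{enumerate}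
\item[(a)] Let $s>1$ be squarefree with $s\equiv1\pmod4$ and $3\nmid s$, and let $K=\mathbb{Q}(\sqrt3,\sqrt s)$. Then $\ell(\alpha_s)=6$ in $\mathcal{O}_K$ if and only if $s\notin\{5,13,29\}$.
\item[(b)] Let $s\ge17$ be a non-square with $s\equiv1\pmod4$ and $s\ne21$, squarefree or not, divisible by $3$ or not. Then the order $O_s=\mathbb{Z}[\sqrt3,\frac{1+\sqrt s}{2}]$ has $\mathcal{P}(O_s)\ge6$. If also $s\ne29$, then $\ell(\alpha_s)=6$ in $O_s$.
\end{enumerate}
\end{theorem}

Write $k=\mathbb{Q}(\sqrt3)$ and $A=\mathbb{Z}[\sqrt3]$. Every order $O\supset A$ in a quadratic extension of $k$ has the form $O=A\oplus A\tau$. If $\tau^2=t\tau-n$ with $t,n\in A$, then $\Delta=t^2-4n$ is the \emph{relative discriminant} of $O$; it is determined up to the square of a unit of $A$, so its norm $N_{k/\mathbb{Q}}(\Delta)$ depends only on $O$. These facts are proved in Section~\ref{sec:large}.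

\begin{theorem}\label{thm:quartic}
Let $O\supset A$ be an order in a totally real quadratic extension of $k$, with relative discriminant $\Delta$. If $N_{k/\mathbb{Q}}(\Delta)\ge4\cdot10^6$, then $\mathcal{P}(O)\ge6$. In particular, $\mathcal{P}(\mathcal{O}_K)\ge6$ for every totally real quartic field $K\ni\sqrt3$ of discriminant $d_K\ge5.76\cdot10^8$, hence for all but finitely many totally real quartic fields $K\ni\sqrt3$.
\end{theorem}

The proofs do not use the computations of \cite{Dombek}. Section~\ref{sec:model} shows the method over $\mathbb{Z}$ in one example. Sections~\ref{sec:form} and~\ref{sec:gram} develop its two ingredients over $A$; Section~\ref{sec:family} proves Theorems~\ref{thm:main} and~\ref{thm:orders}, and Section~\ref{sec:large} proves Theorem~\ref{thm:quartic}.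

\section{A model: length five in $\mathbb{Z}[\sqrt{14}]$}\label{sec:model}

For vectors $x,y$ of the same size over a commutative ring we write $x\cdot y=\sum_i x_iy_i$.

Let $\tau=3+\sqrt{14}$, so that $\tau^2=6\tau+5$ and $\mathbb{Z}[\sqrt{14}]=\mathbb{Z}\oplus\mathbb{Z}\tau$. The element
\[
7+\tau^2=2^2+1^2+1^2+1^2+\tau^2=12+6\tau
\]
is a sum of five squares. We claim that it has length $5$. Suppose that $7+\tau^2=\sum_{i=1}^m(p_i+v_i\tau)^2$ with $p,v\in\mathbb{Z}^m$. The right side is
\[
p\cdot p+2(p\cdot v)\tau+(v\cdot v)\tau^2=(p\cdot p+5\,v\cdot v)+(2\,p\cdot v+6\,v\cdot v)\tau ,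
\]
so $p\cdot p=12-5\,v\cdot v$ and $p\cdot v=3-3\,v\cdot v$. These are two equations for three inner products, and one parameter remains free. Since $p\cdot p\ge0$, we have $v\cdot v\in\{0,1,2\}$. If $v\cdot v=0$, then $v=0$ but $p\cdot v=3$. If $v\cdot v=2$, then $p\cdot p=2$ and $p\cdot v=-3$, which violates the Cauchy--Schwarz inequality because $9>2\cdot2$. Hence $v\cdot v=1$, $p\cdot v=0$ and $p\cdot p=7$. Now $v$ has one nonzero coordinate, $p$ vanishes there, and the remaining $m-1$ coordinates of $p$ write $7$ as a sum of squares. So $m-1\ge4$.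

The argument has two independent parts. The first concerns only the base ring: the form $7x^2+y^2$ is a sum of five, but not of four, squares of integral linear forms. The second shows that every representation of the \emph{number} $7+\tau^2$ comes from a representation of the \emph{form}. The second part depends on the choice of $\tau$. With $\sqrt{14}$ in place of $\tau$ the value of the form is $21=4^2+2^2+1^2$, and the argument fails. What distinguishes $\tau$ is that its conjugate $3-\sqrt{14}$ lies in $(-1,0)$; Section~\ref{sec:gram} explains why this matters.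

For a quartic order $A\oplus A\tau$ the same plan asks for a binary form over $A$ that needs six squares. We shall see that $\alpha_s$ is a value of one such form, the same for all $s$, at a point built from an element with small conjugate. One therefore expects $\ell(\alpha_s)=6$ for large $s$, with possible failures for small $s$, where the Cauchy--Schwarz inequality leaves more room.

\section{A binary form over $\mathbb{Z}[\sqrt3]$ that needs six squares}\label{sec:form}

We regard $k$ as a subfield of $\mathbb{R}$ with $\sqrt3>0$ and write $\overline{x+y\sqrt3}=x-y\sqrt3$ for the conjugation of $k$. We call $x$ the \emph{rational part} and $y$ the \emph{$\sqrt3$-part} of $x+y\sqrt3$. The ring $A$ is the ring of integers of $k$, of discriminant $12$. The following elements are fixed throughout: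
\[
\rho=1+\sqrt3,\qquad \varepsilon=2+\sqrt3,\qquad a=7+2\sqrt3,\qquad D=a^2-\varepsilon^2=54+24\sqrt3 .
\]
We have $\rho^2=2\varepsilon$, $\varepsilon\overline\varepsilon=1$, and both $D$ and $\overline D=54-24\sqrt3$ are positive. All numerical estimates use only $1.732<\sqrt3<1.733$.

Consider the form $Q(x,y)=ax^2+2\varepsilon xy+ay^2$. An identity $Q(x,y)=\sum_{i=1}^m(U_ix+W_iy)^2$ with coefficients in $A$ is the same as a pair of vectors $U,W\in A^m$ with $U\cdot U=W\cdot W=a$ and $U\cdot W=\varepsilon$. For $m=6$ take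
\[
U=(1,-1,-1,0,0,\rho),\qquad W=(1,0,0,1,\rho,1).
\]
Then $U\cdot U=W\cdot W=3+\rho^2=a$ and $U\cdot W=1+\rho=\varepsilon$, that is,
\begin{equation}\label{eq:six}
Q(x,y)=(x+y)^2+x^2+x^2+y^2+(\rho y)^2+(\rho x+y)^2 .
\end{equation}
Five squares do not suffice. The rational part of $a$ is so small that the vectors with $U\cdot U=a$ can be listed, and the proof runs through the list.

\begin{lemma}\label{lem:five}
There are no $U,W\in A^5$ with $U\cdot U=W\cdot W=7+2\sqrt3$ and $U\cdot W=2+\sqrt3$.
\end{lemma}

\begin{proof}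
Let $U$ have coordinates $x_l+y_l\sqrt3$ with $x_l,y_l\in\mathbb{Z}$. Since $(x+y\sqrt3)^2=(x^2+3y^2)+2xy\sqrt3$, the condition $U\cdot U=a$ means
\[
\sum_l(x_l^2+3y_l^2)=7,\qquad\sum_lx_ly_l=1 .
\]
A coordinate with $x_ly_l\ne0$ contributes at least $4$ to the first sum, so there is at most one; by the second equation there is exactly one, and it has $x_ly_l=1$. This coordinate is $\pm\rho$. The other coordinates lie in $\mathbb{Z}$ or in $\mathbb{Z}\sqrt3$ and contribute $3$ to the first sum. Apart from zeros they are three entries $\pm1$ (type~I) or one entry $\pm\sqrt3$ (type~II). The same holds for $W$.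

Suppose that $U,W\in A^5$ are as in the statement. Let $U$ have its entry $\pm\rho$ in place $i$, and let $r$ be $U$ with this entry replaced by $0$. Let $W$ have its entry $\pm\rho$ in place $j$, and define $t$ from $W$ in the same way.

\emph{Case $i=j$.} Here $U\cdot W=\pm(4+2\sqrt3)+r\cdot t$, so $r\cdot t\in\{-2-\sqrt3,\ 6+3\sqrt3\}$. But $r\cdot t\in\mathbb{Z}$ if the types are equal, and $r\cdot t\in\{0,\pm\sqrt3\}$ if they differ.

\emph{Case $i\ne j$.} Changing the sign of a coordinate in both vectors preserves all inner products, so we may assume $U_i=W_j=\rho$. Then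
\begin{equation}\label{eq:UW}
2+\sqrt3=\rho\,(t_i+r_j)+R,\qquad R=\sum_{l\ne i,j}r_lt_l ,
\end{equation}
and the sum $R$ runs over three places.

\emph{Both of type I.} Then $t_i+r_j$ and $R$ are integers. The $\sqrt3$-parts in \eqref{eq:UW} give $t_i+r_j=1$, and the rational parts give $R=1$. As $t_i,r_j\in\{0,\pm1\}$, one of them is $0$ and the other is $1$; exchanging $U$ and $W$ if necessary, let $r_j=0$ and $t_i=1$. Since $r_i=r_j=0$, the three nonzero entries of $r$ fill the three remaining places. Since $t_i=1$ and $t_j=0$, exactly two nonzero entries of $t$ lie in these places. So $R$ is a sum of two terms $\pm1$ and is even, while $R=1$.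

\emph{Different types.} Exchanging $U$ and $W$ if necessary, let $r$ be of type I and $t$ of type II. If $t_i=\pm\sqrt3$, then $R=0$, and the right side of \eqref{eq:UW} is $(r_j\pm3)+(r_j\pm1)\sqrt3$; its rational part minus its $\sqrt3$-part is $\pm2$, while on the left this difference is $1$. If $t_i=0$, then $R\in\{0,\pm\sqrt3\}$, and the rational part of the right side is $r_j\in\{0,\pm1\}$, not $2$.

\emph{Both of type II.} Then $t_i+r_j=e\sqrt3$ with $e\in\mathbb{Z}$, and $R\in\{0,\pm3\}$. The rational part of the right side is $3e+R$, a multiple of $3$, not $2$.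
\end{proof}

The number of coordinates enters only in the subcase of two vectors of type I in different places. With a sixth coordinate the entries of $r$ and $t$ can overlap in a single place, which gives $R=1$; this is the pair behind \eqref{eq:six}.

\section{Sums of squares in $A\oplus A\tau$ and Gram matrices over $A$}\label{sec:gram}

The next lemma describes, as in Section~\ref{sec:model}, the one-parameter family of Gram matrices that belong to a given element, and the restriction that positivity puts on the parameter.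

\begin{lemma}\label{lem:gram}
Let $O$ be a commutative ring that is free over $A$ with basis $1,\tau$, where $\tau^2=t\tau-n$, and let $\Delta=t^2-4n$. Let $g_{11},g_{12},g_{22}\in A$ and put
\[
d=g_{11}g_{22}-g_{12}^2,\qquad T=g_{11}+tg_{12}+ng_{22}.
\]
If $g_{11}+2g_{12}\tau+g_{22}\tau^2=\sum_{i=1}^m(p_i+v_i\tau)^2$ with $p,v\in A^m$, then there is $\delta\in A$ with
\begin{equation}\label{eq:family}
p\cdot p=g_{11}+n\delta,\qquad p\cdot v=g_{12}-\tfrac12t\delta,\qquad v\cdot v=g_{22}+\delta,
\end{equation}
and
\begin{equation}\label{eq:cs}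
\Delta\delta^2-4T\delta-4d\le0,\qquad \overline\Delta\,\overline\delta^{\,2}-4\overline T\,\overline\delta-4\overline d\le0 .
\end{equation}
\end{lemma}

\begin{proof}
Put $\delta=v\cdot v-g_{22}$. Subtracting the two sides of the assumed identity and using $\tau^2=t\tau-n$ gives
\[
0=(p\cdot p-g_{11}-n\delta)+\bigl(2\,p\cdot v-2g_{12}+t\delta\bigr)\tau ,
\]
and both coefficients vanish. This is \eqref{eq:family}. By Lagrange's identity,
\[
(p\cdot p)(v\cdot v)-(p\cdot v)^2=\sum_{i<j}(p_iv_j-p_jv_i)^2
\]
is a sum of squares in $A$, so it and its conjugate are nonnegative. By \eqref{eq:family} it equals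
\[
(g_{11}+n\delta)(g_{22}+\delta)-\bigl(g_{12}-\tfrac12t\delta\bigr)^2=d+T\delta-\tfrac14\Delta\delta^2 ,
\]
and \eqref{eq:cs} follows.
\end{proof}

A sum of fewer than five squares is a sum of five squares, by adding zeros. So, to show that a value of $Q$ has length $6$, we take $m=5$, deduce $\delta=0$ from \eqref{eq:cs}, and apply Lemma~\ref{lem:five}.

When does \eqref{eq:cs} force $\delta=0$? If $\Delta>0$ and $\overline\Delta>0$, both inequalities confine $\delta$ to bounded intervals; this is where total reality is used, and an embedding with negative discriminant would give no upper bound. The size of the first interval is governed by $|T|/\Delta$ and $\sqrt{|d|/\Delta}$. Let $\tau_1>\tau_2$ be the real roots of $X^2-tX+n$. Then $\tau_1=\tau_2+\sqrt\Delta$ and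
\begin{equation}\label{eq:T}
T=g_{11}+g_{12}(\tau_1+\tau_2)+g_{22}\tau_1\tau_2 .
\end{equation}
If $\tau_2$ stays bounded while $\Delta$ grows, then $|T|=O(\sqrt\Delta)$ and hence $|\delta|=O(1/\sqrt\Delta)$. If this happens in both embeddings, the integer $\delta\overline\delta$ is eventually $0$. The work in the next two sections is to choose $\tau$ with small conjugates and to make ``eventually'' explicit.

\section{The orders $\mathbb{Z}[\sqrt3,\frac{1+\sqrt s}{2}]$}\label{sec:family}

\subsection{The basis $1,\mu$}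

Let $s\ge5$ be a non-square with $s\equiv1\pmod4$, and let $f,c$ be as in \eqref{eq:alpha}. Since $\sqrt s$ is irrational, $f<\sqrt s<f+2$ and $c=f+2$. From $f^2<s<f^2+4f+4$ and $s\equiv f^2\equiv1\pmod4$ we get
\[
s=f^2+4q,\qquad q\in\mathbb{Z},\qquad 1\le q\le f .
\]
The values $s=5,13,17,21,29$ correspond to $(f,q)=(1,1),(3,1),(3,2),(3,3),(5,1)$. Put
\[
\mu=\frac{f+\sqrt s}{2},\qquad\text{so that}\qquad \mu^2=f\mu+q ;
\]
the other root $\frac{f-\sqrt s}{2}$ of $X^2-fX-q$ lies in $(-1,0)$.

We have $\sqrt s\notin k$. Indeed, $\sqrt s=x+y\sqrt3$ with $x,y\in\mathbb{Q}$ forces $xy=0$, so $s$ is a square or $s=3y^2$; in the second case $(3y)^2=3s$ shows that $y$ is an integer, and $3y^2\equiv0$ or $3\pmod4$. Since $\mu-\frac{1+\sqrt s}{2}\in\mathbb{Z}$, it follows that $O_s=A[\mu]=A\oplus A\mu$, with $t=f$, $n=-q$ and $\Delta=s$ in the notation of Lemma~\ref{lem:gram}.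

Recall that if two number fields $K_1,K_2$ have coprime discriminants and $[K_1K_2:\mathbb{Q}]=[K_1:\mathbb{Q}][K_2:\mathbb{Q}]$, then the products of the elements of integral bases of $K_1$ and $K_2$ form an integral basis of $K_1K_2$. If $s$ is squarefree, the ring of integers of $\mathbb{Q}(\sqrt s)$ is $\mathbb{Z}[\frac{1+\sqrt s}{2}]$, of discriminant $s$; if also $3\nmid s$, then $s$ is coprime to $12$. Hence
\begin{equation}\label{eq:maximal}
O_s=\mathcal{O}_K\qquad\text{if $s$ is squarefree and $3\nmid s$.}
\end{equation}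
This is the only use of these two hypotheses.

Since $\frac{c+\sqrt s}{2}=\mu+1$, the six numbers squared in \eqref{eq:alpha} are $1$, $\mu$, $\mu$, $1+\mu$, $\rho(1+\mu)$ and $1-\sqrt3\mu=-\rho\mu+(1+\mu)$. Comparison with \eqref{eq:six} shows that $\alpha_s=Q(-\mu,1+\mu)$. Expanding, with $b=a-\varepsilon=5+\sqrt3$,
\begin{equation}\label{eq:alphamu}
\alpha_s=a+2b\mu+2b\mu^2=(7+2\sqrt3)+2(5+\sqrt3)\mu+(10+2\sqrt3)\mu^2 .
\end{equation}
The Gram matrix $(g_{11},g_{12},g_{22})=(a,b,2b)$ has determinant $b(2a-b)=(a-\varepsilon)(a+\varepsilon)=D$.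

\subsection{A box without lattice points}

Because $f$ is odd, the parameter $\delta$ in Lemma~\ref{lem:gram} is divisible by $2$: the second equation in \eqref{eq:family} gives $f\delta\in2A$, and $\delta=f\delta-(f-1)\delta$. Write $\delta=2\gamma$. For a Gram matrix of determinant $D$ the inequalities \eqref{eq:cs}, divided by $4$, become
\begin{equation}\label{eq:H}
H(\gamma)\le0,\quad\overline H(\overline\gamma)\le0,\qquad H(x)=sx^2-2Tx-D,\quad\overline H(x)=sx^2-2\overline Tx-\overline D .
\end{equation}
For small $s$ the two inequalities are of unequal strength, since $D>95$ and $\overline D<13$. For example, for $\alpha_{17}$ formula \eqref{eq:Talpha} below gives $T=a-b=\varepsilon$, so $H(1)=17-2\varepsilon-D<0$, and only the second inequality can exclude $\gamma=1$. We therefore use a box that is longer in the first embedding. Neither side of it can be lengthened: $\gamma=1$ and $\gamma=\rho$ lie on its boundary.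

\begin{lemma}\label{lem:box}
If $\gamma\in A$ satisfies $|\gamma|<1+\sqrt3$ and $|\overline\gamma|<1$, then $\gamma=0$. Consequently, if $H(\rho)$, $H(-\rho)$, $\overline H(1)$ and $\overline H(-1)$ are positive, then \eqref{eq:H} forces $\gamma=0$.
\end{lemma}

\begin{proof}
Let $\gamma=x+y\sqrt3$. If $y=0$, then $\gamma=\overline\gamma$ is an integer of absolute value less than $1$. If $y\ne0$, we may replace $\gamma$ by $-\gamma$ and assume $y\ge1$. Then $|x-y\sqrt3|<1$ gives $x>\sqrt3-1>0$, so $x\ge1$ and $\gamma\ge1+\sqrt3$, which is excluded.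

The polynomial $H$ is convex and $H(0)=-D<0$, so $\{x:H(x)\le0\}$ is an interval containing $0$. It does not contain $\pm\rho$, so it lies in $(-\rho,\rho)$. The same argument, with $\overline H(0)=-\overline D<0$, places $\overline\gamma$ in $(-1,1)$.
\end{proof}

\subsection{The element $\alpha_s$}

For the Gram matrix $(a,b,2b)$ of \eqref{eq:alphamu},
\begin{equation}\label{eq:Talpha}
T=a+(f-2q)b .
\end{equation}
We compute the four test values. First, $\overline H(\pm1)=s\mp2\overline T-\overline D$ with $2\overline a=14-4\sqrt3$ and $2\overline b=10-2\sqrt3$. Second, $H(\pm\rho)/\rho^2=s\mp\frac2\rho T-\frac{D}{2\varepsilon}$, where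
\[
\tfrac2\rho=\sqrt3-1,\qquad \tfrac2\rho a=5\sqrt3-1,\qquad \tfrac2\rho b=4\sqrt3-2,\qquad \tfrac{D}{\varepsilon}=D\overline\varepsilon=36-6\sqrt3 .
\]
Substituting $s=f^2+4q$ gives
\begin{align*}
h_1&=\overline H(1)=f^2-(10-2\sqrt3)f+(24-4\sqrt3)q-68+28\sqrt3,\\
h_2&=\overline H(-1)=f^2+(10-2\sqrt3)f-(16-4\sqrt3)q-40+20\sqrt3,\\
h_3&=H(\rho)/\rho^2=f^2-(4\sqrt3-2)f+8\sqrt3\,q-17-2\sqrt3,\\
h_4&=H(-\rho)/\rho^2=f^2+(4\sqrt3-2)f-(8\sqrt3-8)q-19+8\sqrt3 .
\end{align*}

\begin{lemma}\label{lem:positive}
If $s\ge17$ and $s\ne21,29$, then $h_1,h_2,h_3,h_4>0$.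
\end{lemma}

\begin{proof}
The hypothesis leaves $(f,q)=(3,2)$, or $f=5$ and $2\le q\le5$, or $f\ge7$ and $1\le q\le f$. For $(f,q)=(3,2)$,
\[
h_1=26\sqrt3-41,\qquad h_2=22\sqrt3-33,\qquad h_3=2\sqrt3-2,\qquad h_4=4\sqrt3 ,
\]
and all four are positive. Let $f\ge5$.

The values $h_1$ and $h_3$ increase with $q$. For $f=5$ they are at least their values at $q=2$, which are $30\sqrt3-45>0$ and $18-6\sqrt3>0$. For $f\ge7$ they are at least their values at $q=1$:
\[
h_1\ge f^2-(10-2\sqrt3)f-44+24\sqrt3,\qquad h_3\ge f^2-(4\sqrt3-2)f-17+6\sqrt3 .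
\]
The values $h_2$ and $h_4$ decrease with $q$, so for $f\ge5$ they are at least their values at $q=f$:
\[
h_2\ge f^2-(6-2\sqrt3)f-40+20\sqrt3,\qquad h_4\ge f^2-(4\sqrt3-6)f-19+8\sqrt3 .
\]
Each of these four lower bounds has the form $f^2-\kappa f+\text{constant}$ with $\kappa<7$, and so increases for $f\ge4$. At $f=7$ the bounds for $h_1$ and $h_3$ are $38\sqrt3-65>0$ and $46-22\sqrt3>0$. At $f=5$ the bounds for $h_2$ and $h_4$ are $30\sqrt3-45>0$ and $36-12\sqrt3>0$.
\end{proof}

\begin{proposition}\label{prop:alpha}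
If $s\ge17$ is a non-square with $s\equiv1\pmod4$ and $s\ne21,29$, then $\ell(\alpha_s)=6$ in $O_s$.
\end{proposition}

\begin{proof}
By definition $\alpha_s$ is a sum of six squares in $O_s$. Suppose that $\alpha_s=\sum_{i=1}^5(p_i+v_i\mu)^2$ with $p,v\in A^5$. Lemmas~\ref{lem:gram}, \ref{lem:box} and~\ref{lem:positive} give $\delta=2\gamma=0$, so $p\cdot p=a$, $p\cdot v=b$ and $v\cdot v=2b$. Put $W=p$ and $U=p-v$. Then $W\cdot W=a$, $U\cdot U=a-2b+2b=a$ and $U\cdot W=a-b=\varepsilon$, contrary to Lemma~\ref{lem:five}.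
\end{proof}

\subsection{The case $s=29$}

Here $(f,q)=(5,1)$ and $\mu^2=5\mu+1$. For $\alpha_{29}$ we have $\overline T=\overline a+3\overline b=22-5\sqrt3>13$, which is too large: $h_1=34\sqrt3-69<0$. The remedy is to evaluate $Q$ at another point. The element $\beta$ of Theorem~\ref{thm:main} is $Q(1,\mu)=a+2\varepsilon\mu+a\mu^2$. For the Gram matrix $(a,\varepsilon,a)$, of determinant $D$, the terms $g_{11}=a$ and $ng_{22}=-a$ cancel, so $T=5\varepsilon$ and $\overline T=10-5\sqrt3<2$.

\begin{proposition}\label{prop:29}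
The element $\beta=Q(1,\mu)$ has length $6$ in $O_{29}$.
\end{proposition}

\begin{proof}
By \eqref{eq:six}, $\beta$ is a sum of six squares. Suppose that $\beta=\sum_{i=1}^5(p_i+v_i\mu)^2$ with $p,v\in A^5$. Then \eqref{eq:H} holds with $H(x)=29x^2-10\varepsilon x-D$. Using $\rho^2=2\varepsilon$ and $D/\varepsilon=36-6\sqrt3$,
\begin{align*}
H(\pm\rho)/\varepsilon&=58\mp10(1+\sqrt3)-36+6\sqrt3\in\{12-4\sqrt3,\ 32+16\sqrt3\},\\
\overline H(\pm1)&=29\mp10(2-\sqrt3)-54+24\sqrt3\in\{34\sqrt3-45,\ 14\sqrt3-5\}.
\end{align*}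
All four numbers are positive, so $\gamma=0$ by Lemma~\ref{lem:box}. Then $p\cdot p=v\cdot v=a$ and $p\cdot v=\varepsilon$, contrary to Lemma~\ref{lem:five}.
\end{proof}

Since $\beta=2a+(2\varepsilon+5a)\mu$, its trace to $k$ is $29a+10\varepsilon=223+68\sqrt3$ and its trace to $\mathbb{Q}$ is $446$. So $\beta$ is not the element of trace $314$ from \cite{Dombek}.

\subsection{The exceptions, and the proofs of Theorems~\ref{thm:main} and~\ref{thm:orders}}

For $s=5,13,29$ we have $q=1$, $f=1,3,5$, and $h_1=26\sqrt3-53$, $30\sqrt3-65$, $34\sqrt3-69$ is negative. This suggests trying the Gram matrix with $\gamma=1$, which amounts to adding $2(\mu^2-f\mu-1)=0$ to \eqref{eq:alphamu}: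
\[
\alpha_s=(5+2\sqrt3)+(10-2f+2\sqrt3)\mu+(12+2\sqrt3)\mu^2 .
\]
It needs at most five squares:
\begin{equation}\label{eq:short}
\begin{aligned}
\alpha_5&=(\rho+\sqrt3\mu)^2+(1+\mu)^2+(\rho\mu)^2+(2\mu)^2,\\
\alpha_{13}&=(\rho+\mu)^2+(1+\mu)^2+(\rho\mu)^2+(\sqrt3\mu)^2+(\sqrt3\mu)^2,\\
\alpha_{29}&=\rho^2+(1+\sqrt3\mu)^2+(\rho\mu)^2+(2\mu)^2+\mu^2 .
\end{aligned}
\end{equation}
In each line the constant terms add up to $\rho^2+1=5+2\sqrt3$. The coefficients of $\mu^2$ are $3+1+\rho^2+4$, $1+1+\rho^2+3+3$ and $3+\rho^2+4+1$, each equal to $12+2\sqrt3$. The coefficients of $\mu$ are $2\sqrt3\rho+2=8+2\sqrt3$, $2\rho+2=4+2\sqrt3$ and $2\sqrt3$, as required for $f=1,3,5$.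

\begin{proof}[Proof of Theorems~\ref{thm:main} and~\ref{thm:orders}]
Theorem~\ref{thm:orders}(b) is the combination of Propositions~\ref{prop:alpha} and~\ref{prop:29}. If $s$ is squarefree and $3\nmid s$, then $s\ne21$ and $O_s=\mathcal{O}_K$ by \eqref{eq:maximal}, so the same two propositions give Theorem~\ref{thm:main}. In Theorem~\ref{thm:orders}(a) the admissible values below $17$ are $5$ and $13$. Hence $\ell(\alpha_s)=6$ for $s\notin\{5,13,29\}$ by Theorem~\ref{thm:main}, and $\ell(\alpha_s)\le5$ for $s\in\{5,13,29\}$ by \eqref{eq:short}.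
\end{proof}

\begin{remark}
For $s=21$ we have $(f,q)=(3,3)$ and $h_2=26\sqrt3-49<0$, which suggests $\gamma=-1$. Subtracting $2(\mu^2-3\mu-3)=0$ from \eqref{eq:alphamu} gives
\begin{align*}
\alpha_{21}&=(13+2\sqrt3)+2(8+\sqrt3)\mu+(8+2\sqrt3)\mu^2\\
&=\rho^2+(1-\sqrt3-\sqrt3\mu)^2+(\rho+\rho\mu)^2+(1+\mu)^2 ,
\end{align*}
because $p=(\rho,1-\sqrt3,\rho,1)$ and $v=(0,-\sqrt3,\rho,1)$ satisfy $p\cdot p=13+2\sqrt3$, $p\cdot v=8+\sqrt3$ and $v\cdot v=8+2\sqrt3$. So $s=21$ cannot be admitted in Proposition~\ref{prop:alpha}.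
\end{remark}

\section{Orders of large discriminant}\label{sec:large}

Let $O\supset A$ be an order in a totally real quadratic extension $K$ of $k$, that is, a subring of finite index in $\mathcal{O}_K$ that contains $A$. There is now no distinguished generator like $\mu$, so we must produce one with small conjugates in both embeddings of $k$.

\subsection{The relative discriminant}

The ring $A$ is a principal ideal domain: it is Euclidean for the absolute norm, because $|x^2-3y^2|\le\frac34$ when $|x|,|y|\le\frac12$. The finitely generated $A$-module $O/A$ has rank $1$ and is torsion-free: if $x\in O$ and $rx\in A$ for some nonzero $r\in A$, then $x$ is an algebraic integer in $k$, so $x\in A$. Hence $O/A$ is free of rank $1$, and $O=A\oplus A\tau$ for some $\tau\notin k$. Write $\tau^2=t\tau-n$ and $\Delta=t^2-4n$. Any other such generator is $u\tau+\lambda$ with $u\in A^\times$ and $\lambda\in A$; it has discriminant $u^2\Delta$, and $N_{k/\mathbb{Q}}(u^2)=1$. So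
\[
N=N_{k/\mathbb{Q}}(\Delta)=\Delta\overline\Delta
\]
depends only on $O$. Let $\tau_1>\tau_2$ be the roots of $X^2-tX+n$ and $\tau_3>\tau_4$ the roots of $X^2-\overline tX+\overline n$. These are the images of $\tau$ under the four embeddings of $K$, which are real, so $\Delta=(\tau_1-\tau_2)^2$ and $\overline\Delta=(\tau_3-\tau_4)^2$ are positive.

The discriminant of $O$ over $\mathbb{Z}$ is $144N$. Indeed, it is the square of the determinant whose rows are the four conjugates of the basis $(1,\sqrt3,\tau,\sqrt3\tau)$. Subtracting the second row from the first and the fourth from the third gives the rows $(\tau_1-\tau_2)(0,0,1,\sqrt3)$ and $(\tau_3-\tau_4)(0,0,1,-\sqrt3)$, so the determinant is $\pm(2\sqrt3)^2(\tau_1-\tau_2)(\tau_3-\tau_4)$.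

\subsection{Choosing the generator}

Assume $N\ge4\cdot10^6$. The unit $u$ is used to make both $\Delta$ and $\overline\Delta$ large, and the translation $\lambda$ to make $\tau_2$ and $\tau_4$ small.

Replacing $\tau$ by $\varepsilon^j\tau$ multiplies $\Delta$ by $\varepsilon^{2j}$ and $\overline\Delta$ by $\varepsilon^{-2j}$, hence $\Delta/\overline\Delta$ by $\varepsilon^{4j}$. So we may assume $\varepsilon^{-2}\le\Delta/\overline\Delta\le\varepsilon^2$. Then $\Delta^2=N\Delta/\overline\Delta\ge N\varepsilon^{-2}$ and $\overline\Delta^{\,2}=N\overline\Delta/\Delta\ge N\varepsilon^{-2}$, so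
\begin{equation}\label{eq:23}
\Delta,\ \overline\Delta\ \ge\ 2000\,(2-\sqrt3)>534>23^2 .
\end{equation}

We shall apply Lemma~\ref{lem:gram} to the Gram matrix $(a,\varepsilon,a)$. Completing the product in \eqref{eq:T},
\[
T=a+\varepsilon(\tau_1+\tau_2)+a\tau_1\tau_2=a\Bigl(\tau_1+\frac\varepsilon a\Bigr)\Bigl(\tau_2+\frac\varepsilon a\Bigr)+\frac Da ,
\]
so the right target for $\tau_2$ is $-\varepsilon/a$, and the target for $\tau_4$ is $-\overline\varepsilon/\overline a$. Put
\[
z=2\Bigl(\tau_2+\frac\varepsilon a\Bigr),\qquad w=2\Bigl(\tau_4+\frac{\overline\varepsilon}{\overline a}\Bigr).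
\]
Replacing $\tau$ by $\tau+\lambda$ with $\lambda=x+y\sqrt3\in A$ leaves $\Delta$ unchanged and replaces $z$ by $z+2x+2y\sqrt3$ and $w$ by $w+2x-2y\sqrt3$. Choose $x\in\mathbb{Z}$ with $|2x+\frac{z+w}{2}|\le1$ and $y\in\mathbb{Z}$ with $|2y\sqrt3+\frac{z-w}{2}|\le\sqrt3$. The new $z$ is the sum and the new $w$ is the difference of the two quantities inside the absolute values. So we may assume
\begin{equation}\label{eq:zw}
|z|\le1+\sqrt3,\qquad|w|\le1+\sqrt3 .
\end{equation}

\subsection{Proof of Theorem~\ref{thm:quartic}}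

With $\tau$ chosen as above, let $\beta_0=Q(1,\tau)=a+2\varepsilon\tau+a\tau^2$, a sum of six squares in $O$ by \eqref{eq:six}. Suppose that $\beta_0=\sum_{i=1}^5(p_i+v_i\tau)^2$ with $p,v\in A^5$, and let $\delta$ be as in Lemma~\ref{lem:gram}, with $d=D$.

Since $\tau_1=\tau_2+\sqrt\Delta$ and $\tau_3=\tau_4+\sqrt{\overline\Delta}$,
\[
T=\frac a4\,z\bigl(z+2\sqrt\Delta\bigr)+\frac Da,\qquad \overline T=\frac{\overline a}4\,w\Bigl(w+2\sqrt{\overline\Delta}\Bigr)+\frac{\overline D}{\overline a}.
\]
Here $0<D/a<a$ and $0<\overline D/\overline a<\overline a$, because $D=a^2-\varepsilon^2$ and $a,\overline a,D,\overline D$ are positive. By \eqref{eq:23} and \eqref{eq:zw},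
\[
\frac{|T|}{\sqrt\Delta}\le\frac a4\Bigl(2(1+\sqrt3)+\frac{(1+\sqrt3)^2+4}{\sqrt\Delta}\Bigr)<\frac a4\Bigl(5.47+\frac{11.5}{23}\Bigr)<\frac{3a}{2},
\]
and the same chain with $\overline a$, $w$, $\overline\Delta$ gives $|\overline T|/\sqrt{\overline\Delta}<3\overline a/2$.

Put $y_1=|\delta|\sqrt\Delta$ and $y_2=|\overline\delta|\sqrt{\overline\Delta}$. The inequalities \eqref{eq:cs} give $y_1^2\le6ay_1+4D$ and $y_2^2\le6\overline ay_2+4\overline D$, that is, $(y_1-3a)^2\le9a^2+4D$ and $(y_2-3\overline a)^2\le9\overline a^{\,2}+4\overline D$. Since $a^2=61+28\sqrt3$, we have $9a^2+4D=765+348\sqrt3<37^2$ and $9\overline a^{\,2}+4\overline D=765-348\sqrt3<13^2$. Also $3a<32$ and $3\overline a<11$. Therefore $y_1<69$, $y_2<24$, and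
\[
|N_{k/\mathbb{Q}}(\delta)|=\frac{y_1y_2}{\sqrt N}<\frac{69\cdot24}{2000}=\frac{1656}{2000}<1 .
\]
The norm of $\delta\in A$ is an integer, so $\delta=0$. Then $p\cdot p=v\cdot v=a$ and $p\cdot v=\varepsilon$ with $p,v\in A^5$, contrary to Lemma~\ref{lem:five}. Hence $\ell(\beta_0)=6$ and $\mathcal{P}(O)\ge6$.

A totally real quartic field $K\ni\sqrt3$ is a totally real quadratic extension of $k$, and $\mathcal{O}_K\supset A$. For $O=\mathcal{O}_K$ we have $d_K=144N$, so $d_K\ge144\cdot4\cdot10^6=5.76\cdot10^8$ gives $N\ge4\cdot10^6$. By Hermite's theorem there are only finitely many number fields with discriminant of bounded absolute value, and the last assertion follows. \qed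

\begin{remark}
For $O=O_s$ we have $\Delta=s$ and $N=s^2$, so Theorem~\ref{thm:quartic} gives $\mathcal{P}(O_s)\ge6$ for $s\ge2000$, through the element $\beta_0$. To reach $s=17$, and the element $\alpha_s$ itself, Section~\ref{sec:family} uses two refinements of the norm argument: the divisibility of $\delta$ by $2$, and the box of Lemma~\ref{lem:box}, which is too large for a norm bound because its half-sides have product $1+\sqrt3>1$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{Dombek}
Daniel Dombek, \emph{On biquadratic fields: when 5 squares are not enough}, arXiv:2506.20820 (2025).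

\end{thebibliography}
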